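\title{A polynomial map of affine three-space with infinitely many $p$-adic periodic points for infinitely many $p$}

\begin{abstract}
Let $f$ be a self-map of a variety $X$ over a number field $K$ with finitely many $\overline K$-valued periodic points of each period. We ask whether $f$ has finitely many periodic points in $X(K_\wp)$ for all but finitely many places $\wp$. The answer is no: an explicit polynomial self-map of $\mathbb{A}^3$ over $\mathbb{Q}$ has infinitely many periodic points over $\mathbb{Q}_p$ for every prime $p$ dividing a Fermat number $2^{2^k}+1$ with $k\ge2$. The answer is yes when $X$ is proper or is integral of dimension at most one; this follows from a bound on the periods of integral $p$-adic points, which we also prove.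
\end{abstract}

\section{The question and the results}\label{sec:intro}

A \emph{variety} over a field $K$ is a separated $K$-scheme of finite type. Let $f\colon X\to X$ be a morphism of a variety to itself and let $K'\supseteq K$ be a field. A point $P\in X(K')$ is \emph{periodic} if $f^n(P)=P$ for some integer $n>0$; the smallest such $n$ is its \emph{period}. We say that $f$ has \emph{finitely many points of each period} if for every $n\ge1$ only finitely many points of $X(\overline K)$ have period $n$. Equivalently, every iterate $f^n$ has finitely many fixed points in $X(\overline K)$, since the period of a fixed point of $f^n$ divides $n$. For a place $\wp$ of a number field $K$ we write $K_\wp$ for the completion and, if $\wp$ is nonarchimedean, $O_\wp$ for its ring of integers. The following question is posed in \cite{Fakhruddin}.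

\medskip
\noindent\textbf{Question.} \emph{Let $f\colon X\to X$ be a self-map of a variety over a number field $K$ with finitely many points of each period. Is the set of periodic points in $X(K_\wp)$ finite for all but finitely many places $\wp$ of $K$?}
\medskip

The hypothesis removes maps such as the identity, whose periodic points come in families. Under it, a set of periodic points in $X(K_\wp)$ is finite exactly when its periods are bounded (Lemma~\ref{lem:finite}), so the Question is about long cycles. Some places must be excluded. Over $\mathbb{R}$, the map $x\mapsto x^2-2$ sends $2\cos\theta$ to $2\cos2\theta$, so $2\cos(2\pi/b)$ is periodic for every odd $b$. Over $\mathbb{Q}_p$, a polynomial with $p$ in the denominator can have infinitely many periodic points (Section~\ref{sec:horseshoe}).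

Polynomials in one variable suggest the answer yes. Let $\phi\in\mathbb{Q}[x]$ have degree $d\ge2$. For all but finitely many $p$ its coefficients are $p$-integral and its leading coefficient is a $p$-adic unit. For such $p$, if $|x|_p>1$ then $|\phi(x)|_p=|x|_p^d$, so the orbit of $x$ escapes; hence all periodic points in $\mathbb{Q}_p$ lie in $\mathbb{Z}_p$. Integral points reduce to the finite sets $\mathbb{Z}/p^i$, and one expects this to bound their periods. For $\phi=x^2$ the periodic points are $0$ and the roots of unity of odd order, of which $\mathbb{Q}_p$ contains finitely many.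

The second half of this argument holds in complete generality (Theorem~\ref{thm:B}). The first half does not: in several variables the leading coefficient in one variable may be another variable, and nothing forces it to be a unit.

\begin{theorem}\label{thm:A}
Let
\[
f\colon\mathbb{A}^3\to\mathbb{A}^3,\qquad f(t,y,x)=\bigl(t^3,\;4y+ty^2,\;x^2(yx-1)(yx-2)\bigr).
\]
\begin{enumerate}
\item[(1)] For every $n\ge1$ the set $\{P\in\mathbb{A}^3(\overline{\mathbb{Q}}) : f^n(P)=P\}$ is finite.
\item[(2)] Let $p$ be a prime dividing a Fermat number $F_k=2^{2^k}+1$ with $k\ge2$. Then the set of periodic points of $f$ in $\mathbb{A}^3(\mathbb{Q}_p)$ is infinite. More precisely, $f^{L2^k}$ has at least $2^{L2^k}$ fixed points in $\mathbb{A}^3(\mathbb{Q}_p)$ for every $L\ge1$.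
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:A}
For $m\ge3$ the self-map $f\times(z\mapsto z^2)^{m-3}$ of $\mathbb{A}^m$ has properties \textup{(1)} and \textup{(2)} of Theorem~\ref{thm:A}. Over every number field $K$ it has infinitely many periodic points in $\mathbb{A}^m(K_\wp)$ for infinitely many places $\wp$.
\end{corollary}

\begin{theorem}\label{thm:B}
Let $O$ be the ring of integers of a finite extension of $\mathbb{Q}_p$, let $\mathcal{X}$ be a separated $O$-scheme of finite type, and let $f\colon\mathcal{X}\to\mathcal{X}$ be an $O$-morphism. Then the periods of the periodic points of $f$ in $\mathcal{X}(O)$ are bounded.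
\end{theorem}

Let $S$ be a finite set of places of $K$ containing the archimedean ones and let $O_{K,S}$ be the ring of $S$-integers. A \emph{model} of $(X,f)$ over $O_{K,S}$ is a separated $O_{K,S}$-scheme $\mathcal{X}$ of finite type with generic fiber $X$, together with an $O_{K,S}$-endomorphism of $\mathcal{X}$, again written $f$, that extends $f$. For $\wp\notin S$, separatedness makes $\mathcal{X}(O_\wp)$ a subset of $X(K_\wp)$.

\begin{corollary}\label{cor:C}
Let $f\colon X\to X$ be a self-map of a variety over a number field $K$ with finitely many points of each period.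
\begin{enumerate}
\item[(i)] If $(\mathcal{X},f)$ is a model of $(X,f)$ over $O_{K,S}$, then for every $\wp\notin S$ only finitely many periodic points lie in $\mathcal{X}(O_\wp)$.
\item[(ii)] If $X$ is proper, or if $X$ is integral of dimension at most $1$, then the set of periodic points in $X(K_\wp)$ is finite for all but finitely many $\wp$.
\end{enumerate}
\end{corollary}

So the answer to the Question is negative in every dimension at least $3$, already for affine space, and positive for proper varieties and for integral curves. The case of non-proper surfaces is not settled here.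

Every pair $(X,f)$ has a model for some $S$ (Section~\ref{sec:positive}), so part (i) tells us where to look for a counterexample: it must have infinitely many non-integral periodic points at infinitely many places. The map of Theorem~\ref{thm:A} is triangular, and each coordinate has one task. Over a cycle of $(t,y)$ along which $y$ is nonzero and divisible by $p$, the coordinate $x$ behaves like a polynomial with $p$ in the denominator (Sections~\ref{sec:horseshoe} and~\ref{sec:skew}). The coordinates $y$ and $t$ supply such cycles for infinitely many $p$ (Section~\ref{sec:base}). Sections~\ref{sec:integral} and~\ref{sec:positive}, on the positive results, are independent of the counterexample.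

\section{A horseshoe at one prime}\label{sec:horseshoe}

In Sections~\ref{sec:horseshoe}--\ref{sec:base}, $p$ is an odd prime, $v$ is the $p$-adic valuation and $|\cdot|=p^{-v}$. We use Hensel's lemma in this form: if $H\in\mathbb{Z}_p[T]$ and $a\in\mathbb{Z}_p$ satisfy $H(a)\equiv0$ and $H'(a)\not\equiv0\pmod p$, then $H$ has a unique root in $a+p\mathbb{Z}_p$. Put
\[
h(u)=u^2(u-1)(u-2)=u^4-3u^3+2u^2,\qquad U_a=a+p\mathbb{Z}_p\quad(a=1,2).
\]
The discs $U_1$ and $U_2$ are disjoint and consist of units. We have $h(1)=h(2)=0$, and $h'(u)=4u^3-9u^2+4u$ gives the units $h'(1)=-1$ and $h'(2)=4$.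

Consider the map $\psi=h/p$. For $\xi\in p\mathbb{Z}_p$ we have $h(1+\xi)\equiv-\xi$ and $h(2+\xi)\equiv4\xi\pmod{p^2}$. Hence a point $u\in U_a$ has $\psi(u)\in U_b$ exactly when $u$ lies in one class modulo $p^2$:
\[
\begin{array}{c|cccc}
(a,b) & (1,1) & (1,2) & (2,1) & (2,2)\\ \hline
u \bmod p^2 & 1-p & 1-2p & 2+p/4 & 2+p/2
\end{array}
\]
All four transitions occur. Prescribing the disc visited at one more step fixes one more $p$-adic digit of $u$, so an infinite itinerary determines a point, and a periodic itinerary determines a periodic point. This is a horseshoe: two disjoint discs, each stretched over both. The next lemma makes this precise, and lets the denominator change from step to step.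

\begin{lemma}\label{lem:horseshoe}
Let $m\ge1$, let $\lambda_0,\dots,\lambda_{m-1}\in\mathbb{Q}_p$ satisfy $v(\lambda_i)\le-1$, and put $\psi_i=\lambda_ih$. Then $\psi_{m-1}\circ\dots\circ\psi_0$ has at least $2^m$ fixed points in $U_1\cup U_2$.
\end{lemma}

\begin{proof}
Fix $a\in\{1,2\}$. We first show that $h\colon U_a\to p\mathbb{Z}_p$ is a bijective isometry. Write $h(a+\xi)=h'(a)\xi+h_2\xi^2+h_3\xi^3+\xi^4$ with integers $h_2,h_3$. For $\xi,\eta\in p\mathbb{Z}_p$ and $d\ge2$ we have $\xi^d-\eta^d=(\xi-\eta)(\xi^{d-1}+\dots+\eta^{d-1})\in(\xi-\eta)\,p\mathbb{Z}_p$. So $h(a+\xi)-h(a+\eta)$ is $\xi-\eta$ times an element of $h'(a)+p\mathbb{Z}_p$, which is a unit. Thus $h$ is an isometry on $U_a$, with values in $p\mathbb{Z}_p$ because $h(a)=0$. For $b\in p\mathbb{Z}_p$, Hensel's lemma applied to $h-b$ at $a$ gives a preimage of $b$ in $U_a$.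

The maps $\psi_i$ expand, so we pass to inverse branches, which contract. For $b\in\mathbb{Z}_p$ we have $b/\lambda_i\in p\mathbb{Z}_p$; let $\beta_{i,a}(b)$ be the preimage of $b/\lambda_i$ under $h|_{U_a}$. Then $\beta_{i,a}\colon\mathbb{Z}_p\to U_a\subset\mathbb{Z}_p$ satisfies
\[
\psi_i\circ\beta_{i,a}=\mathrm{id},\qquad |\beta_{i,a}(b)-\beta_{i,a}(b')|=|\lambda_i|^{-1}|b-b'|\le p^{-1}|b-b'|.
\]
For a word $w=(a_0,\dots,a_{m-1})\in\{1,2\}^m$, the map $\beta_{0,a_0}\circ\dots\circ\beta_{m-1,a_{m-1}}$ is a contraction of the complete metric space $\mathbb{Z}_p$, so it has a fixed point $u_w$. Applying $\psi_0,\psi_1,\dots$ in turn to $u_w=\beta_{0,a_0}\circ\dots\circ\beta_{m-1,a_{m-1}}(u_w)$ removes the branches one at a time: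
\[
\psi_{i-1}\circ\dots\circ\psi_0(u_w)=\beta_{i,a_i}\circ\dots\circ\beta_{m-1,a_{m-1}}(u_w)\in U_{a_i}\qquad(0\le i<m),
\]
and after $m$ steps we return to $u_w$. Since $U_1\cap U_2=\emptyset$, the point $u_w$ determines $w$, so the $2^m$ points $u_w$ are distinct.
\end{proof}

With all $\lambda_i=1/p$, the lemma shows that $h/p$ has infinitely many periodic points in $\mathbb{Q}_p$. But a polynomial over $\mathbb{Q}$ has only finitely many primes in its denominators. To obtain infinitely many horseshoes from one map, the denominator has to be a dynamical variable.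

\section{The map as a family of polynomials over a base}\label{sec:skew}

Let $f$ be the map of Theorem~\ref{thm:A}. It lies over the \emph{base map} $\varphi(t,y)=(t^3,\,4y+ty^2)$ of $\mathbb{A}^2$. For a point $(t_0,y_0,x_0)$ we write $(t_i,y_i,x_i)=f^i(t_0,y_0,x_0)$.

\begin{proof}[Proof of Theorem~\ref{thm:A}\textup{(1)}]
Suppose that $f^n$ fixes $(t_0,y_0,x_0)\in\mathbb{A}^3(\overline{\mathbb{Q}})$. We solve for the coordinates in turn. Over a field, degrees multiply under composition of polynomials, and a polynomial of degree at least $2$ has finitely many fixed points.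

The equation $t_0^{3^n}=t_0$ has finitely many solutions. Fix one. If $t_0=0$, then all $t_i$ vanish and $y_n=4^ny_0$; since $4^n\neq1$, the equation $y_n=y_0$ forces $y_0=0$. If $t_0\ne0$, then all $t_i=t_0^{3^i}$ are nonzero, so $y_n$ is a composition of $n$ quadratic polynomials evaluated at $y_0$; it has degree $2^n\ge2$, and $y_n=y_0$ has finitely many solutions. Fix also $y_0$. Then $x_{i+1}=y_i^2x_i^4-3y_ix_i^3+2x_i^2$ has degree $4$ in $x_i$ if $y_i\ne0$ and degree $2$ if $y_i=0$. So $x_n$ has degree at least $2^n\ge2$ in $x_0$, and $x_n=x_0$ has finitely many solutions.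
\end{proof}

Over an orbit of $\varphi$ with all $y_i\ne0$, the roots $1/y_i$ and $2/y_i$ of the fiber polynomial move with $i$. The coordinate $u_i=y_ix_i$ holds them at $1$ and $2$, and in it
\begin{equation}\label{eq:fiber}
u_{i+1}=y_{i+1}x_i^2(u_i-1)(u_i-2)=\lambda_ih(u_i),\qquad\lambda_i=\frac{y_{i+1}}{y_i^2}.
\end{equation}
The factor $x^2$ in $f$ is what creates a denominator: with $x$ in place of $x^2$ the constant would be $y_{i+1}/y_i$, which is a unit along the cycles below, and no expansion would occur.

\begin{proposition}\label{prop:fiber}
Let $t_0\in\mathbb{Z}_p$ and $y_0\in p\mathbb{Z}_p\setminus\{0\}$ satisfy $\varphi^n(t_0,y_0)=(t_0,y_0)$. Then for every $L\ge1$ the map $f^{Ln}$ has at least $2^{Ln}$ fixed points $(t_0,y_0,x)\in\mathbb{A}^3(\mathbb{Q}_p)$, each with $v(x)=-v(y_0)<0$.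
\end{proposition}

\begin{proof}
Let $s=v(y_0)\ge1$. We have $y_{i+1}=y_i(4+t_iy_i)$ with $t_i\in\mathbb{Z}_p$. If $v(y_i)=s$, then $4+t_iy_i$ is a unit because $p$ is odd, so $v(y_{i+1})=s$. Hence $v(y_i)=s$ and $v(\lambda_i)=-s\le-1$ for all $i$. Lemma~\ref{lem:horseshoe} with $m=Ln$ gives $2^{Ln}$ units $u$ fixed by $\psi_{Ln-1}\circ\dots\circ\psi_0$, where $\psi_i=\lambda_ih$. Take $x_0=u/y_0$. By \eqref{eq:fiber}, $u_{Ln}=u_0$; since $(t_{Ln},y_{Ln})=(t_0,y_0)$, also $x_{Ln}=u_{Ln}/y_{Ln}=x_0$.
\end{proof}

\begin{example}\label{ex:three}
The point $(t,y)=(1,-3)$ is fixed by $\varphi$, since $4(-3)+(-3)^2=-3$. Over it, $\lambda=-1/3$, and Proposition~\ref{prop:fiber} with $p=3$ and $n=1$ shows that $f$ has infinitely many periodic points in $\mathbb{A}^3(\mathbb{Q}_3)$.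
\end{example}

\section{Cycles of the base map close to the line $y=0$}\label{sec:base}

It remains to find, for infinitely many $p$, a cycle of $\varphi$ with $t_0\in\mathbb{Z}_p$ and $y_0\in p\mathbb{Z}_p\setminus\{0\}$. The line $y=0$ is invariant, and such a cycle is congruent modulo $p$ to the cycle $(t_i,0)$ on it without being equal to it. From $1=y_n/y_0=\prod_{i<n}(4+t_iy_i)$ we get the necessary condition $4^n\equiv1\pmod p$. Thus along the cycle $(t_i,0)$ the multiplier $4^n$ in the direction of $y$ is $1$ modulo $p$ but not $1$ in characteristic zero. Modulo $p$, the root $y=0$ of $y_n-y$ is then a multiple root. If it is exactly a double root, Hensel's lemma splits off a second root in $\mathbb{Z}_p$. The quantity that decides this is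
\[
\sigma_n(t)=\sum_{i=0}^{n-1}4^i\,t^{3^i}.
\]

\begin{lemma}\label{lem:y}
Let $n\ge1$ and $t_0\in\mathbb{Z}_p$ satisfy $t_0^{3^n}=t_0$, $4^n\equiv1\pmod p$ and $\sigma_n(t_0)\not\equiv0\pmod p$. Then there is $y_0\in p\mathbb{Z}_p\setminus\{0\}$ with $\varphi^n(t_0,y_0)=(t_0,y_0)$.
\end{lemma}

\begin{proof}
Regard $y_i$ as a polynomial in $y=y_0$ with coefficients in $\mathbb{Z}_p$. From $y_{i+1}=4y_i+t_iy_i^2$ we get by induction $y_i=4^iy+c_iy^2+(\text{terms of degree}\ge3)$, with $c_0=0$ and $c_{i+1}=4c_i+16^it_i$. Solving the recursion,
\[
c_n=\sum_{i=0}^{n-1}4^{n-1-i}\,16^i\,t_i=4^{n-1}\sigma_n(t_0),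
\]
which is a unit. Therefore
\begin{equation}\label{eq:H}
H(y):=\frac{y_n}{y}-1=(4^n-1)+c_ny+y^2R(y),\qquad R\in\mathbb{Z}_p[y].
\end{equation}
Here $H(0)\equiv0\pmod p$ and $H'(0)=c_n$ is a unit, so $H$ has a root $y_0\in p\mathbb{Z}_p$. It is nonzero because $H(0)=4^n-1\ne0$, and $H(y_0)=0$ means $y_n=y_0$.
\end{proof}

The lemma shows why the coordinate $t$ is needed. For $t_0=1$ we have $\sigma_n(1)=(4^n-1)/3$, which vanishes modulo $p$ if $4^n\equiv1$ and $p\ne3$. The failure is real: for $p=17$ and $n=4$ we have $4^4-1=15\cdot17$, while $c_4y+y^2R(y)\in17^2\mathbb{Z}_{17}$ for $y\in17\mathbb{Z}_{17}$, so \eqref{eq:H} has no such root. The powers of $4$ cancel when summed over a full period, and the factors $t_i$ must vary so as to prevent this.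

How they must vary is an arithmetic condition on $p$. Since $\sigma_n(0)=0$, the point $t_0$ is a root of unity in $\mathbb{Z}_p$, of some order $N$ dividing $p-1$, and its period $m$ under cubing is the order of $3$ modulo $N$. As $m\mid n$, we have $\sigma_n(t_0)=\sigma_m(t_0)\sum_{l<n/m}4^{ml}$. If $4^m\not\equiv1\pmod p$, the geometric sum equals $(4^n-1)/(4^m-1)\equiv0$. So the order of $4$ modulo $p$ must divide the order of $3$ modulo a divisor $N$ of $p-1$. Both orders are easy to control when they are powers of $2$, and this leads to Fermat numbers.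

\begin{example}\label{ex:seventeen}
Let $p=17=F_2$. Then $4^2\equiv-1$, so $4$ has order $n=4$. The ring $\mathbb{Z}_{17}$ contains the $16$th roots of unity, and the powers of $3$ modulo $16$ are $1,3,9,11$. For a primitive $16$th root of unity $\zeta$ we have $\zeta^8=-1$, so the cycle of $\zeta$ under cubing is $\zeta,\ \zeta^3,\ -\zeta,\ -\zeta^3$, while the powers of $4$ are $1,\ 4,\ -1,\ -4$ modulo $17$. The signs match, and the two halves of the sum add instead of canceling:
\[
\sigma_4(\zeta)\equiv2(\zeta+4\zeta^3)\pmod{17}.
\]
This vanishes only if $4\zeta^2\equiv-1\equiv16$, that is $\zeta\equiv\pm2$; but $(\pm2)^8=256\equiv1$, so $\pm2$ is not primitive. Take $\zeta\equiv3$, which is primitive because $3^4=81\equiv-4$ and $3^8\equiv16\equiv-1$. Then $\sigma_4(\zeta)\equiv2(3+108)=222\equiv1$ and $c_4\equiv64\equiv-4$. With $y_0=17a$, equation \eqref{eq:H} modulo $17^2$ reads $15-4a\equiv0\pmod{17}$, so $a\equiv8$ and $v(y_0)=1$.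
\end{example}

The example used three facts, which hold for all prime divisors of Fermat numbers.

\begin{lemma}\label{lem:arith}
Let $k\ge2$, let $p\mid F_k$, and put $n=2^k$ and $N=2^{k+2}$.
\begin{enumerate}
\item[(a)] $p$ is odd, $4^{n/2}\equiv-1$ and $4^n\equiv1\pmod p$.
\item[(b)] $N\mid p-1$. Reduction modulo $p$ is a bijection from the $N$th roots of unity in $\mathbb{Z}_p$ to those in $\mathbb{F}_p$, and there are $N/2$ primitive ones in each.
\item[(c)] $3$ has order $n$ modulo $N$ and order $n/2$ modulo $N/2$, and $3^{n/2}\equiv1+N/2\pmod N$.
\end{enumerate}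
\end{lemma}

\begin{proof}
(a) $F_k$ is odd and $4^{n/2}=2^{2^k}\equiv-1\pmod p$.

(b) An element $\alpha\in\mathbb{F}_p^*$ with $\alpha^{2^d}=-1$ has order $2^{d+1}$. So $2$ has order $2^{k+1}$, and $2^{k+1}\mid p-1$. As $k\ge2$, this gives $p\equiv1\pmod8$, and for such $p$ the class of $2$ is a square, say $2=\rho^2$ in $\mathbb{F}_p$. Then $\rho^{2^{k+1}}=2^{2^k}=-1$, so $\rho$ has order $N$ and $N\mid p-1$. Hence $T^N-1$ has $N$ simple roots in $\mathbb{F}_p$, and each lifts uniquely to $\mathbb{Z}_p$ by Hensel's lemma. Reduction is thus an isomorphism of cyclic groups of order $N$, and such a group has $N/2$ generators.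

(c) Let $v_2$ be the $2$-adic valuation. We claim that $v_2(3^{2^d}-1)=d+2$ for $d\ge1$. For $d=1$ this is $3^2-1=8$. For the inductive step, $3^{2^{d+1}}-1=(3^{2^d}-1)(3^{2^d}+1)$, and $3^{2^d}+1\equiv2\pmod8$ has valuation $1$. The order of $3$ modulo a power of $2$ is a power of $2$, and $3\not\equiv1\pmod4$. So the claim shows that the order is $2^k$ modulo $2^{k+2}$ and $2^{k-1}$ modulo $2^{k+1}$, where $k-1\ge1$ is used. Finally $3^{n/2}-1$ has valuation exactly $k+1$, so it is congruent to $2^{k+1}=N/2$ modulo $N$.
\end{proof}

For general $k$ we cannot test the roots of unity one by one. Instead we show that $\sigma_n(\zeta)$ is the value at $\zeta$ of a nonzero polynomial of degree too small to vanish at all of them.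

\begin{lemma}\label{lem:zeta}
In the notation of Lemma~\ref{lem:arith}, there is a primitive $N$th root of unity $\zeta\in\mathbb{Z}_p$ with $\sigma_n(\zeta)\not\equiv0\pmod p$.
\end{lemma}

\begin{proof}
Let $\zeta$ be any primitive $N$th root of unity in $\mathbb{Z}_p$, so $\zeta^{N/2}=-1$. By Lemma~\ref{lem:arith}(c), and because $3^i$ is odd,
\[
\zeta^{3^{i+n/2}}=\zeta^{3^i(1+N/2)}=\zeta^{3^i}(-1)^{3^i}=-\zeta^{3^i}.
\]
By Lemma~\ref{lem:arith}(a), $4^{i+n/2}\equiv-4^i$. So the terms of $\sigma_n(\zeta)$ with indices $i$ and $i+n/2$ are congruent, and $\sigma_n(\zeta)\equiv2\sum_{i<n/2}4^i\zeta^{3^i}\pmod p$. Write $3^i=e_i+b_iN/2$ with $0\le e_i<N/2$. Then $\zeta^{3^i}=(-1)^{b_i}\zeta^{e_i}$, where $e_i$ and $b_i$ do not depend on $\zeta$. Hence $\sigma_n(\zeta)$ reduces to $2Q(\bar\zeta)$, where $\bar\zeta\in\mathbb{F}_p$ is the reduction of $\zeta$ and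
\[
Q(T)=\sum_{i<n/2}(-1)^{b_i}4^i\,T^{e_i}\in\mathbb{F}_p[T].
\]
The exponents $e_0,\dots,e_{n/2-1}$ are distinct because $3$ has order $n/2$ modulo $N/2$, and the coefficients are nonzero, so $Q\neq0$. Since $\deg Q<N/2$, one of the $N/2$ primitive $N$th roots of unity in $\mathbb{F}_p$ is not a root of $Q$; let $\zeta$ be its lift.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}\textup{(2)}]
Let $n=2^k$ and let $t_0=\zeta$ be as in Lemma~\ref{lem:zeta}. Then $t_0^{3^n}=t_0$ because $3^n\equiv1\pmod N$, and $4^n\equiv1\pmod p$. Lemma~\ref{lem:y} gives $y_0$, and Proposition~\ref{prop:fiber} gives at least $2^{Ln}$ fixed points of $f^{Ln}$ in $\mathbb{A}^3(\mathbb{Q}_p)$. As $L$ is arbitrary, there are infinitely many periodic points.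
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:A}]
A fixed point of the $n$th iterate of the product map consists of a fixed point of $f^n$ and solutions of $z^{2^n}=z$, which gives (1). Appending the coordinates $z=0$ to fixed points of $f^{L2^k}$ gives (2). Distinct Fermat numbers are coprime, because they are odd and $F_0F_1\cdots F_{k-1}=F_k-2$; so infinitely many primes $p$ divide some $F_k$ with $k\ge2$. Above each such $p$ lies a place $\wp$ of $K$, and $K_\wp\supseteq\mathbb{Q}_p$.
\end{proof}

Since $\overline K=\overline{\mathbb{Q}}$, property (1) is the hypothesis of the Question over $K$, so these maps are counterexamples over every number field.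

\section{Periods of integral points}\label{sec:integral}

We prove Theorem~\ref{thm:B}; now $p$ is any prime. Let $\pi$ be a uniformizer of $O$, let $\kappa=O/\pi$ be the finite residue field, let $e$ be the ramification index, and normalize $v$ by $v(p)=1$, so $v(\pi)=1/e$. Put $j=2e$; then $v(\pi^j)=2>1/(p-1)$.

Replacing $f$ by an iterate of bounded order moves a given cycle into one small disc, on which the map is close to its linear part. A further bounded iterate should then be close to the identity while acting on the cycle with finite order. The following rigidity statement turns closeness into equality.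

\begin{lemma}\label{lem:rigid}
Let $B$ be a free $O$-module of finite rank, and let $\gamma\in\mathrm{GL}(B)$ have finite order with $\gamma-1\in\pi^j\operatorname{End}(B)$. Then $\gamma=1$.
\end{lemma}

\begin{proof}
Suppose not. Every power of $\gamma$ satisfies the same congruence, so we may assume that $\gamma$ has prime order $\ell$. Write $\gamma=1+\pi^i\delta$ with $i\ge j$ and $\delta\in\operatorname{End}(B)\setminus\pi\operatorname{End}(B)$. Expanding $\gamma^\ell=1$ and dividing by $\ell\pi^i$ in $\operatorname{End}(B)[1/p]$ gives
\[
0=\delta+\sum_{a=2}^{\ell-1}\frac1\ell\binom{\ell}{a}\pi^{i(a-1)}\delta^a+\frac{\pi^{i(\ell-1)}}{\ell}\,\delta^\ell .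
\]
In the middle terms $\frac1\ell\binom\ell a$ is an integer, so they lie in $\pi\operatorname{End}(B)$. In the last term the scalar has positive valuation: if $\ell\ne p$ then $\ell$ is a unit, and if $\ell=p$ the valuation is $(p-1)v(\pi^i)-1>0$. So $\delta\in\pi\operatorname{End}(B)$, a contradiction.
\end{proof}

A congruence modulo $\pi$ alone is not enough, as $\gamma=-1$ on $\mathbb{Z}_2$ shows.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
\emph{The constants.} Since $\mathcal{X}$ is of finite type, it is covered by finitely many affine open subschemes, and for some $r$ each of their coordinate rings is generated over $O$ by $r$ elements. If $R$ is a local ring, a morphism $\operatorname{Spec}R\to\mathcal{X}$ factors through every open subscheme that contains the image of the closed point, because the only open subset of $\operatorname{Spec}R$ containing the closed point is the whole space. For the finite local ring $R=O/\pi^{2j}$, each member of the cover has at most $(\#R)^r$ points with values in $R$, so $c=\#\mathcal{X}(O/\pi^{2j})$ is finite. Let $\mu=\#M_r(O/\pi^j)$ and $q=\mu!$. For every $m\in M_r(O/\pi^j)$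 the power $m^q$ is idempotent. Indeed, two of $m,m^2,\dots,m^{\mu+1}$ coincide, so $m^{a+b}=m^a$ with $1\le a,b\le\mu$; as $q\ge a$ we get $m^{q+b}=m^q$, and as $b\mid q$ we get $m^{2q}=m^q$. We show that every period is at most $cq$.

\emph{Step 1: reduction to one disc.} Let $P\in\mathcal{X}(O)$ be periodic. Its image in $\mathcal{X}(O/\pi^{2j})$ is periodic, of some period $N_1\le c$. Put $g=f^{N_1}$, let $n$ be the period of $P$ under $g$, and let $Q_i=g^i(P)$ for $i\in\mathbb{Z}/n$. All $Q_i$ have the same image in $\mathcal{X}(O/\pi^{2j})$, hence the same image $\bar P\in\mathcal{X}(\kappa)$, and $g(\bar P)=\bar P$. Let $U=\operatorname{Spec}A$ be a member of the cover containing $\bar P$. All $Q_i$ lie in $U(O)$, so they are $O$-algebra homomorphisms $A\to O$, written $x\mapsto x(Q_i)$, that agree modulo $\pi^{2j}$. Let $x_1,\dots,x_r$ generate $A$; after subtracting constants, $x_a(Q_0)=0$. Then $x_a(Q_i)\in\pi^{2j}O$ for all $a$ and $i$. It suffices to show that $n\mid q$, for then the period of $P$ under $f$ divides $N_1q\le cq$.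

\emph{Step 2: power series.} The map $g$ need not send $U$ to $U$, but it fixes $\bar P$ and so acts on the local ring at $\bar P$ and on its completion $\widehat A$. The maximal ideal of $A$ at $\bar P$ is $(\pi,x_1,\dots,x_r)$: this ideal lies in the kernel of $A\to\kappa$, and the quotient of $A$ by it is a quotient of $\kappa$. Completing the surjection $O[X_1,\dots,X_r]\to A$, $X_a\mapsto x_a$, gives a surjection $O[[X_1,\dots,X_r]]\to\widehat A$. Let $G_a\in O[[X]]$ lift $g^*x_a\in\widehat A$. Each $Q_i$ induces a local homomorphism $Q_i^*\colon\widehat A\to O$, and $Q_{i+1}^*=Q_i^*\circ g^*$. The composite $O[[X]]\to\widehat A\to O$ is a continuous $O$-algebra homomorphism with $X_a\mapsto x_a(Q_i)$, so it is evaluation at $x(Q_i)=(x_1(Q_i),\dots,x_r(Q_i))$. Hence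
\begin{equation}\label{eq:G}
x_a(Q_{i+1})=G_a(x(Q_i)),\qquad G_a=\gamma_a+\sum_bM_{ab}X_b+\sum_{|\alpha|\ge2}G_{a,\alpha}X^\alpha,
\end{equation}
with $M\in M_r(O)$, and $\gamma_a=G_a(0)=x_a(Q_1)\in\pi^{2j}O$.

\emph{Step 3: the module.} We need a free module on which $g$ acts with finite order and almost linearly. Let $O^n$ be the ring of functions $\{Q_i\}\to O$, with the $O$-algebra automorphism $(T\phi)(Q_i)=\phi(Q_{i+1})$; then $T^n=1$. On $O^n$ itself no nontrivial power of $T$ is congruent to $1$, because it permutes the standard basis. So we use the subring generated by rescaled coordinates,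
\[
z_a=\pi^{-j}x_a\in O^n,\qquad B=O[z_1,\dots,z_r]\subseteq O^n .
\]
As a submodule of $O^n$ over the complete discrete valuation ring $O$, the ring $B$ is a free $O$-module of finite rank and is $\pi$-adically complete. Dividing \eqref{eq:G} by $\pi^j$,
\[
Tz_a=\pi^{-j}\gamma_a+\sum_bM_{ab}z_b+\sum_{|\alpha|\ge2}\pi^{j(|\alpha|-1)}G_{a,\alpha}z^\alpha .
\]
The series converges in $B$, to an element of $\pi^jB$, and its limit in $B$ is also its limit in $O^n$. The constant term lies in $\pi^jO$; this is why we reduced modulo $\pi^{2j}$ in Step~1 and not only modulo $\pi^j$. Therefore $TB\subseteq B$ and, for the column vector $z=(z_a)\in B^r$, we have $Tz\equiv Mz$; here and below, congruences between elements of $B$ are modulo $\pi^jB$. Since $T$ is $O$-linear and preserves $\pi^jB$, induction gives $T^{l+1}z\equiv T(M^lz)=M^lTz\equiv M^{l+1}z$. Put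
\[
\tau=T^q,\qquad E=M^q,\qquad w=Ez\in B^r .
\]
Then $\tau z\equiv w$, and $E^2\equiv E\pmod{\pi^j}$. From $\tau B\subseteq B$ and $\tau^n=1$ we get $B=\tau^nB\subseteq\tau B$, so $\tau$ is an automorphism of $B$ and $B=O[\tau z_1,\dots,\tau z_r]$.

\emph{Step 4: $\tau\equiv1$ on $B$.} The difficulty is that $M$ need not be invertible, so $E$ need not be congruent to the identity. The case $r=1$ shows what happens. An idempotent of the local ring $O/\pi^j$ is $1$ or $0$. If $E\equiv1$, then $\tau z\equiv z$, as desired. If $E\equiv0$, then $\tau z\in\pi^jB$, so $B=O[\tau z]=O+\pi^jB$. Nakayama's lemma, which says that a submodule $B'$ of a finitely generated $O$-module $B$ with $B=B'+\pi B$ equals $B$, gives $B=O$: the coordinate is constant on the cycle. A cycle cannot extend in a contracting direction. For general $r$ both behaviors occur together; the vector $w=Ez$ discards the contracting directions, and we show that nothing is lost.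

Any polynomial over $O$ in the $\tau z_a$ is congruent to the same polynomial in the $w_a$. So $B=O[w_1,\dots,w_r]+\pi^jB$, and Nakayama's lemma gives $B=O[w_1,\dots,w_r]$. On these generators,
\[
\tau w=E\,\tau z\equiv Ew=E^2z\equiv Ez=w .
\]
The set $B'=\{b\in B:(\tau-1)b\in\pi^jB\}$ is an $O$-submodule containing $1$, and it is closed under products because $(\tau-1)(bb')=(\tau-1)(b)\,\tau(b')+b\,(\tau-1)(b')$. It contains the $w_a$, so $B'=B$, which means $\tau|_B-1\in\pi^j\operatorname{End}(B)$.

\emph{Conclusion.} By Lemma~\ref{lem:rigid}, $\tau=1$ on $B$. Applied to $z_a$, this gives $x_a(Q_{i+q})=x_a(Q_i)$ for all $a$ and $i$. The $x_a$ generate $A$, so $Q_{i+q}=Q_i$ and $n\mid q$.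
\end{proof}

\begin{remark}
The bound $cq$ depends on $\mathcal{X}$ and $O$ but not on $f$. Finiteness of the residue field gives the finiteness of $c$ and $\mu$ and cannot be dropped: over the completed maximal unramified extension of $\mathbb{Z}_p$, the map $z\mapsto z^2$ has as periodic points all roots of unity of order prime to $2p$, and only finitely many have a given period. That $f$ is defined over $O$ is used in Steps~1 and~2; the map $h/p$ of Section~\ref{sec:horseshoe} has infinitely many periodic points in $\mathbb{Z}_p$, hence unbounded periods.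
\end{remark}

\section{Proper varieties and curves}\label{sec:positive}

Let $f\colon X\to X$ be as in Corollary~\ref{cor:C}. The hypothesis concerns $\overline K$, which does not contain $K_\wp$ in general, so we first transfer it.

\begin{lemma}\label{lem:finite}
A set of periodic points in $X(K_\wp)$ with bounded periods is finite.
\end{lemma}

\begin{proof}
If the periods are at most $b$, the points are fixed by $f^n$ with $n=b!$. Let $\operatorname{Fix}(f^n)$ be the preimage of the diagonal under $(\mathrm{id},f^n)\colon X\to X\times X$. It is a closed subscheme of $X$ because $X$ is separated, and its points in any field $K'\supseteq K$ are the fixed points of $f^n$ in $X(K')$. It is of finite type over $K$ with finitely many $\overline K$-points, so it has finitely many closed points and is the spectrum of a finite-dimensional $K$-algebra. A homomorphism from such an algebra to $K_\wp$ factors through one of its finitely many residue fields, each a finite extension of $K$ with finitely many $K$-embeddings in $K_\wp$.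
\end{proof}

We use two standard facts. \emph{Spreading out:} a variety over $K$ with a self-map is described by finitely many equations with finitely many denominators, so it has a model over $O_{K,S}$ for some finite $S$; if the variety is proper, the model is proper after enlarging $S$. \emph{Valuative criteria:} for $\wp\notin S$ the map $\mathcal{X}(O_\wp)\to X(K_\wp)$ is injective if $\mathcal{X}$ is separated and bijective if $\mathcal{X}$ is proper. This map commutes with $f$, so when it is injective, a point of $\mathcal{X}(O_\wp)$ is periodic if and only if its image is, with the same period.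

\begin{proof}[Proof of Corollary~\ref{cor:C}]
(i) For $\wp\notin S$, Theorem~\ref{thm:B} applied to the base change of $\mathcal{X}$ to $O_\wp$ bounds the periods of the periodic points in $\mathcal{X}(O_\wp)$, and Lemma~\ref{lem:finite} applies.

(ii) If $X$ is proper, choose a proper model over some $O_{K,S}$. For $\wp\notin S$ we have $X(K_\wp)=\mathcal{X}(O_\wp)$, and (i) applies.

Let $X$ be integral of dimension at most $1$. If $\dim X=0$, then $X$ is the spectrum of a finite extension of $K$, and $X(K_\wp)$ is finite. Let $\dim X=1$. If $f$ is not dominant, the closure of its image is an irreducible closed subset different from $X$, hence a closed point. Every periodic point is in the image of $f$, so it is one of the finitely many $K_\wp$-points of that closed point.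

Suppose that $f$ is dominant. We want to extend $f$ to a proper curve. A rational map from a curve to a proper variety extends over regular points of the curve but not always over singular ones, so we normalize first. Let $\nu\colon\tilde X\to X$ be the normalization. The morphism $f\circ\nu$ is dominant with normal integral source, so by the universal property of $\nu$ there is $\tilde f\colon\tilde X\to\tilde X$ with $\nu\circ\tilde f=f\circ\nu$. The normal curve $\tilde X$ is an open subscheme of the smooth projective curve $C$ with the same function field, and $\tilde f$ extends to a morphism $\tilde f\colon C\to C$. Choose a proper model of $(C,\tilde f)$ over some $O_{K,S}$ and fix $\wp\notin S$. By the valuative criterion and Theorem~\ref{thm:B}, the periods of $\tilde f$ on $C(K_\wp)$ are bounded.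

Let $Z\subset X$ be the finite set of closed points over which $\nu$ is not an isomorphism. Only finitely many points of $X(K_\wp)$ lie in $Z$, and a periodic point lies on one cycle, so only finitely many cycles in $X(K_\wp)$ meet $Z$. Let $P_0,\dots,P_{n-1}$ be a cycle of length $n$ that avoids $Z$, with indices in $\mathbb{Z}/n$. Each $P_i$ has a unique lift $\tilde P_i\in\tilde X(K_\wp)$, since $\nu$ is an isomorphism over $X\setminus Z$. From $\nu(\tilde f(\tilde P_i))=f(P_i)=P_{i+1}$ and uniqueness we get $\tilde f(\tilde P_i)=\tilde P_{i+1}$. The $\tilde P_i$ are distinct, so they form a cycle of length $n$ in $C(K_\wp)$, and $n$ is bounded. Thus all periods of $f$ on $X(K_\wp)$ are bounded, and Lemma~\ref{lem:finite} applies.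
\end{proof}

\begin{thebibliography}{1}
\bibitem{Fakhruddin}
Najmuddin Fakhruddin, \emph{Boundedness results for periodic points on algebraic varieties}, arXiv:math/0212200 (2002).
\end{thebibliography}
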